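\title{Self-absorbing Hankel systems and the lunar condition}

\begin{abstract}
A map $\Phi:\mathcal A\times\mathcal X\to\mathcal L$ defines a family of $0$--$1$ matrices $\Gamma_\ell$, one for each label $\ell$, called its Hankel system. The system has the self-absorption property (SAP) if $\|\sum\alpha_\ell\otimes\Gamma_\ell\otimes\Gamma_\ell\|\le\|\sum\alpha_\ell\otimes\Gamma_\ell\|$ for all finitely supported operator coefficients $\alpha_\ell$. Lunar maps, defined by a cancellation condition on $\Phi$, are known to give SAP. We prove the converse when $\mathcal A$ and $\mathcal X$ are finite, in particular for $4\times4$ arrays, with an explicit gap that is already visible for $2\times2$ matrix coefficients. The converse persists when all fibers of $\Phi$ are finite and when one of the two sets is finite; for any two infinite sets we construct a non-lunar map with SAP.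
\end{abstract}

\section{Hankel systems and self-absorption}\label{sec:intro}

Let $\mathcal A,\mathcal X,\mathcal L$ be sets and let $\Phi:\mathcal A\times\mathcal X\to\mathcal L$ be a map. We think of $\Phi$ as an array with rows $\mathcal A$ and columns $\mathcal X$ whose cells carry labels from $\mathcal L$. The \emph{Hankel system} of $\Phi$ is the family $\{\Gamma_\ell\}_{\ell\in\mathcal L}$ of operators from $\ell^2(\mathcal X)$ to $\ell^2(\mathcal A)$ with matrix entries
\[
\Gamma_\ell(a,x)=\mathbf 1\big(\Phi(a,x)=\ell\big).
\]
For $\mathcal A=\mathcal X=\{0,1,2,\dots\}$ and $\Phi(a,x)=a+x$, the $\Gamma_\ell$ are the antidiagonals and $\sum_\ell\alpha_\ell\Gamma_\ell$ is the Hankel matrix $(\alpha_{a+x})_{a,x}$.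

\begin{definition}\label{def:sap}
A family $\{S_i\}_{i\in I}$ of bounded operators between two Hilbert spaces has the \emph{self-absorption property} (SAP) if for every Hilbert space $K$ and every finitely supported family $\{\alpha_i\}_{i\in I}\subset B(K)$,
\[
\Big\|\sum_{i}\alpha_i\otimes S_i\otimes S_i\Big\|\le\Big\|\sum_{i}\alpha_i\otimes S_i\Big\|,
\]
with operator norms on the Hilbert space tensor products.
\end{definition}

For infinite sets the matrix $\Gamma_\ell$ need not define a bounded operator (take $\Phi$ constant); the statement that a Hankel system has SAP includes the boundedness of every $\Gamma_\ell$.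

For a Hankel system both sides of the inequality are explicit. Given a finitely supported family $\alpha=(\alpha_\ell)$ in $B(K)$, put
\[
T_\alpha=\sum_\ell\alpha_\ell\otimes\Gamma_\ell,\qquad T^{(2)}_\alpha=\sum_\ell\alpha_\ell\otimes\Gamma_\ell\otimes\Gamma_\ell .
\]
We view $T_\alpha$ as a matrix indexed by $\mathcal A\times\mathcal X$ and $T_\alpha^{(2)}$ as a matrix indexed by $\mathcal A^2\times\mathcal X^2$, both with entries in $B(K)$:
\begin{equation}\label{eq:entries}
T_\alpha(a,x)=\alpha_{\Phi(a,x)},\qquad
T^{(2)}_\alpha\big((a,b),(x,y)\big)=\begin{cases}\alpha_{\Phi(a,x)}&\text{if }\Phi(a,x)=\Phi(b,y),\\ 0&\text{otherwise.}\end{cases}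
\end{equation}
A submatrix is a compression by two coordinate projections, so its norm is at most that of the whole matrix. The submatrix of $T^{(2)}_\alpha$ with rows $(a,a)$ and columns $(x,x)$ is $T_\alpha$. Hence $\|T^{(2)}_\alpha\|\ge\|T_\alpha\|$ always, and SAP says that the remaining part of $T_\alpha^{(2)}$, which records the pairs of distinct cells with equal labels, never adds to the norm. The following condition on these coincidences guarantees this.

\begin{definition}\label{def:lunar}
The map $\Phi$ is \emph{lunar} if
\begin{itemize}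
\item[(i)] $\Phi(a,\cdot)$ is injective on $\mathcal X$ for each $a\in\mathcal A$, and $\Phi(\cdot,x)$ is injective on $\mathcal A$ for each $x\in\mathcal X$;
\item[(ii)] for all $a,b,c,d\in\mathcal A$ and $x,y,z,w\in\mathcal X$,
\[
\begin{gathered}
\Phi(a,x)=\Phi(b,y),\quad \Phi(c,x)=\Phi(d,y),\quad \Phi(a,z)=\Phi(b,w)\\
\Longrightarrow\quad \Phi(c,z)=\Phi(d,w).
\end{gathered}
\]
\end{itemize}
\end{definition}

It is known that the Hankel system of every lunar map has SAP; a short proof is given in Proposition~\ref{prop:lunar-sap}. The following question about the converse comes from Han, Qiu and Wang \cite{HQW}.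

\medskip
\noindent\textbf{Question.} \emph{Let $\Phi:\{1,2,3,4\}\times\{1,2,3,4\}\to\mathcal L$ be any map whose Hankel system has SAP. Must $\Phi$ be lunar?}
\medskip

An instance of (ii) involves at most four rows and four columns, so a $4\times4$ array has just enough room for a general one. Since (ii) is exactly what splits $T_\alpha^{(2)}$ into blocks copied from $T_\alpha$ (Section~\ref{sec:blocks}), one expects the answer yes. What stands in the way is that a failure of (ii) is local while $\|T_\alpha\|$ is global: the labels involved may occur elsewhere in the array and keep $\|T_\alpha\|$ large for every choice of coefficients. We show that this compensation is impossible in finite arrays and possible in infinite ones.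

\begin{theorem}\label{thm:finite}
Let $\mathcal A,\mathcal X$ be finite sets and $\Phi:\mathcal A\times\mathcal X\to\mathcal L$ any map. If the Hankel system of $\Phi$ has SAP, then $\Phi$ is lunar.
\end{theorem}

The case $|\mathcal A|=|\mathcal X|=4$ answers the Question in the affirmative. Write $M_k$ for the algebra of complex $k\times k$ matrices.

\begin{theorem}\label{thm:quant}
Let $|\mathcal A|=n$ and $|\mathcal X|=m$ be finite, and suppose that $\Phi$ is not lunar. Then there is a finitely supported family $\alpha=(\alpha_\ell)$ in $M_2$ with $T_\alpha\ne0$ and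
\[
\|T^{(2)}_\alpha\|\ \ge\ \Big(1+\frac1{8(\sqrt n+\sqrt m)^2}\Big)\|T_\alpha\| .
\]
For $n=m=4$ the factor is $129/128$. In particular, SAP tested only on $K=\mathbb C^2$ already forces $\Phi$ to be lunar.
\end{theorem}

\begin{theorem}\label{thm:fibers}
Let $\mathcal A,\mathcal X$ be arbitrary sets and suppose that the Hankel system of $\Phi$ has SAP. Then \emph{(i)} holds, and the implication in \emph{(ii)} holds whenever at least one of the values $\Phi(a,x)$, $\Phi(c,x)$, $\Phi(a,z)$ is attained only finitely often. Consequently SAP is equivalent to $\Phi$ being lunar if all fibers $\Phi^{-1}(\ell)$ are finite, and also if $\mathcal A$ or $\mathcal X$ is finite.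
\end{theorem}

\begin{theorem}\label{thm:infinite}
For all infinite sets $\mathcal A,\mathcal X$ there is a non-lunar map $\Phi$ on $\mathcal A\times\mathcal X$ whose Hankel system has SAP.
\end{theorem}

The last two theorems combine as follows.

\begin{corollary}\label{cor:dichotomy}
The equivalence of SAP and the lunar condition holds for every map $\Phi$ on $\mathcal A\times\mathcal X$ if and only if $\mathcal A$ or $\mathcal X$ is finite.
\end{corollary}

The method is duality. A failure of (ii) together with SAP makes a certain map $\varphi$ from the span of the $\Gamma_\ell$ to $M_2$ completely contractive. The structure theory of completely bounded maps replaces this statement about \emph{all} coefficients by the \emph{existence} of four vectors (Section~\ref{sec:test}). The sum of the coordinates of these vectors is an invariant, because each $\Gamma_\ell$ only permutes coordinates, and it is tied to $\varphi$, because the $\Gamma_\ell$ add up to the all-ones matrix. These two facts contradict each other (Section~\ref{sec:sum}). Inner products are linear in the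 first variable, and $\delta_x$ denotes a standard basis vector.

\section{Coincidence blocks}\label{sec:blocks}

Condition (i) concerns one label at a time, and so does its relation to SAP.

\begin{lemma}\label{lem:inj}
If the Hankel system of $\Phi$ has SAP, then \emph{(i)} holds. If \emph{(i)} fails and the $\Gamma_\ell$ are bounded, then $\|\Gamma_\ell\|\ge\sqrt2$ for some $\ell$.
\end{lemma}

\begin{proof}
If (i) fails, some $\Gamma_\ell$ has a row or a column with two entries equal to $1$, hence a submatrix of norm $\sqrt2$. Under SAP, take $K=\mathbb C$ and a single nonzero coefficient: $\|\Gamma_\ell\|^2=\|\Gamma_\ell\otimes\Gamma_\ell\|\le\|\Gamma_\ell\|$, so $\|\Gamma_\ell\|\le1$ for all $\ell$.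
\end{proof}

Assume (i). Then $\Gamma_\ell$ has at most one $1$ in each row and each column, so it is a \emph{partial permutation}: if $\mathcal X_\ell$ is the set of columns in which $\ell$ occurs, there is an injection $\tau_\ell:\mathcal X_\ell\to\mathcal A$ with
\begin{equation}\label{eq:pp}
\Gamma_\ell\delta_x=\delta_{\tau_\ell(x)}\ \ (x\in\mathcal X_\ell),\qquad \Gamma_\ell\delta_x=0\ \ (x\notin\mathcal X_\ell).
\end{equation}
Thus $\|\Gamma_\ell\|\le1$, the operator $\Gamma_\ell^*\Gamma_\ell$ is the projection onto $\ell^2(\mathcal X_\ell)$, and $\Gamma_\ell^*$ also sends each basis vector to a basis vector or to $0$.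

To read condition (ii), attach to each row $(a,b)$ of $T^{(2)}_\alpha$ the set of columns where \eqref{eq:entries} allows a nonzero entry:
\[
\Lambda(a,b)=\{(x,y)\in\mathcal X^2:\ \Phi(a,x)=\Phi(b,y)\}.
\]
Condition (ii) says that if $\Lambda(a,b)$ and $\Lambda(c,d)$ share an element $(x,y)$, then every $(z,w)\in\Lambda(a,b)$ lies in $\Lambda(c,d)$. By symmetry in the two rows, \emph{\textup{(ii)} holds if and only if any two of the sets $\Lambda(a,b)$ are equal or disjoint.} For example, if $\mathcal A,\mathcal X$ are subsets of a group and $\Phi(a,x)=ax$, then (i) is cancellation and $\Lambda(a,b)=\{(x,y):xy^{-1}=a^{-1}b\}$, so $\Phi$ is lunar. This covers the Hankel matrices above.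

\begin{proposition}\label{prop:lunar-sap}
If $\Phi$ is lunar, then its Hankel system has SAP.
\end{proposition}

\begin{proof}
The $\Gamma_\ell$ are bounded by (i). Let $\Lambda$ run over the distinct nonempty sets of the form $\Lambda(a,b)$, and put $R_\Lambda=\{(a,b):\Lambda(a,b)=\Lambda\}$. The sets $\Lambda$ are pairwise disjoint by (ii), the sets $R_\Lambda$ are pairwise disjoint by definition, and by \eqref{eq:entries} the matrix $T^{(2)}_\alpha$ vanishes outside the blocks $R_\Lambda\times\Lambda$. So $\|T^{(2)}_\alpha\|$ is the supremum of the norms of the blocks. Fix a block. If $(a,b),(a,b')\in R_\Lambda$, choose $(x,y)\in\Lambda$; then $\Phi(b,y)=\Phi(a,x)=\Phi(b',y)$, so $b=b'$ by (i). If $(x,y),(x,y')\in\Lambda$, choose $(a,b)\in R_\Lambda$; then $\Phi(b,y)=\Phi(a,x)=\Phi(b,y')$, so $y=y'$. Hence rows and columns of the block can be relabeled by their first coordinates. The entry at $((a,b),(x,y))$ is $\alpha_{\Phi(a,x)}=T_\alpha(a,x)$, so the block is a submatrix of $T_\alpha$.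
\end{proof}

\begin{example}\label{ex:24}
Let $\mathcal A=\{1,2\}$, $\mathcal X=\{1,2,3,4\}$, and let $\Phi$ be the array with five distinct labels
\[
\begin{pmatrix}p&q&r&s\\ q&p&t&r\end{pmatrix}.
\]
It satisfies (i). The sets $\Lambda(1,1)=\Lambda(2,2)$ are the diagonal of $\mathcal X^2$, while $\Lambda(1,2)=\{(1,2),(2,1),(3,4)\}$ and $\Lambda(2,1)=\{(1,2),(2,1),(4,3)\}$ are neither equal nor disjoint, so (ii) fails. Up to zero columns, $T^{(2)}_\alpha$ is the direct sum of $T_\alpha$ and the block $B_\alpha$ with rows $(1,2),(2,1)$ and columns $(1,2),(2,1),(3,4),(4,3)$: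
\[
T_\alpha=\begin{pmatrix}\alpha_p&\alpha_q&\alpha_r&\alpha_s\\ \alpha_q&\alpha_p&\alpha_t&\alpha_r\end{pmatrix},\qquad
B_\alpha=\begin{pmatrix}\alpha_p&\alpha_q&\alpha_r&0\\ \alpha_q&\alpha_p&0&\alpha_r\end{pmatrix}.
\]
Take $\alpha_p=\alpha_q=\alpha_r=1$ and $\alpha_s=\alpha_t=-1$. The rows of $T_\alpha$ are orthogonal of norm $2$, so $\|T_\alpha\|=2$, while $B_\alpha B_\alpha^*=\begin{pmatrix}3&2\\2&3\end{pmatrix}$ has eigenvalues $5$ and $1$. Thus $\|T_\alpha^{(2)}\|=\sqrt5>2$ and SAP fails. If $\alpha_s=\alpha_t=0$, then $B_\alpha=T_\alpha$ and nothing is detected: the test must use labels other than the three that occur in the hypothesis of (ii).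

No array with fewer cells satisfies (i) and violates (ii). Both conditions are symmetric under transposition, and one row is trivial. With two rows, $\Lambda(1,2)$ is the graph of a partial injection without fixed points and $\Lambda(2,1)$ is its reverse. If they meet but differ, $\Lambda(1,2)$ contains $(x,y)$, $(y,x)$ and a third pair $(z,w)$, which forces $x,y,z,w$ to be distinct. This excludes $2\times2$ and $2\times3$ arrays.
\end{example}

\section{The test map and its factorization}\label{sec:test}

In this section $\mathcal A,\mathcal X$ are arbitrary, (i) holds, and (ii) fails. We fix a \emph{violation}: elements $a,b,c,d\in\mathcal A$ and $x,y,z,w\in\mathcal X$ with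
\begin{equation}\label{eq:violation}
\begin{gathered}
\Phi(a,x)=\Phi(b,y)=:p,\qquad \Phi(c,x)=\Phi(d,y)=:q,\\ \Phi(a,z)=\Phi(b,w)=:r,\qquad \Phi(c,z)\ne\Phi(d,w).
\end{gathered}
\end{equation}
The rows $(a,b)$ and $(c,d)$ of $T^{(2)}_\alpha$ are distinct, since $(z,w)$ lies in $\Lambda(a,b)$ but not in $\Lambda(c,d)$; the columns $(x,y)$ and $(z,w)$ are distinct, since $\Lambda(c,d)$ contains only the first. By \eqref{eq:entries} the submatrix of $T_\alpha^{(2)}$ in these rows and columns gives
\begin{equation}\label{eq:compress}
\left\|\begin{pmatrix}\alpha_p&\alpha_r\\ \alpha_q&0\end{pmatrix}\right\|\le\|T^{(2)}_\alpha\|.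
\end{equation}
The matrix on the left can be read off from $T_\alpha$. Let $E$ be the linear span of the $\Gamma_\ell$, and define the \emph{test map}
\[
\varphi:E\to M_2,\qquad \varphi(T)=\begin{pmatrix}T(a,x)&T(a,z)\\ T(c,x)&0\end{pmatrix},
\]
a linear map with
\begin{equation}\label{eq:phi}
\varphi(\Gamma_\ell)=\begin{pmatrix}\mathbf 1(\ell=p)&\mathbf 1(\ell=r)\\ \mathbf 1(\ell=q)&0\end{pmatrix}\qquad(\ell\in\mathcal L).
\end{equation}
Here $a\ne c$: otherwise $\Phi(d,y)=q=p=\Phi(b,y)$, so $d=b$ by (i) and $(a,b)=(c,d)$. Also $x\ne z$: otherwise $\Phi(b,w)=r=p=\Phi(b,y)$, so $w=y$ and $(x,y)=(z,w)$. So $\varphi$ takes a $2\times2$ submatrix of $T$ and erases its corner. On all matrices this operation increases norms: $\begin{pmatrix}1&1\\1&-1\end{pmatrix}$ has norm $\sqrt2$ and $\begin{pmatrix}1&1\\1&0\end{pmatrix}$ has norm $(1+\sqrt5)/2$. We must show that it also does so on the subspace $E$, at some matrix level, knowing nothing about the other cells of the array.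

\subsection*{Completely bounded maps}
Let $F$ be a linear space of bounded operators $H_1\to H_2$ and $\psi:F\to B(\mathcal H)$ a linear map. An element of $M_k\otimes F$ is normed as an operator $\mathbb C^k\otimes H_1\to\mathbb C^k\otimes H_2$. Put $\psi_k=\mathrm{id}_{M_k}\otimes\psi$ and $\|\psi\|_{cb}=\sup_k\|\psi_k\|$; the map $\psi$ is \emph{completely bounded} if this is finite. We use three facts from \cite{Paulsen}.
\begin{itemize}
\item[(W)] (Wittstock extension, \cite[Thm.~8.2]{Paulsen}.) A completely bounded map from a subspace of a unital C*-algebra into $B(\mathcal H)$ extends to the whole algebra with the same cb-norm.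
\item[(R)] (Representation, \cite[Thm.~8.4]{Paulsen}.) A completely bounded map $\psi:\mathcal C\to B(\mathcal H)$ on a unital C*-algebra $\mathcal C$ has the form $\psi(T)=V^*\pi(T)W$, where $\pi$ is a unital $*$-representation of $\mathcal C$ and $\|V\|\|W\|=\|\psi\|_{cb}$.
\item[(S)] (Smith, \cite[Prop.~8.11]{Paulsen}.) A linear map $\psi$ from an operator space (a subspace of some $B(H)$) into $M_k$ satisfies $\|\psi\|_{cb}=\|\psi_k\|$.
\end{itemize}
Every element of $M_k\otimes E$ is of the form $T_\alpha$ with $\alpha_\ell\in M_k$, and by \eqref{eq:phi} the operator $\varphi_k(T_\alpha)=\sum_\ell\alpha_\ell\otimes\varphi(\Gamma_\ell)$ is the matrix on the left of \eqref{eq:compress}. Hence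
\begin{equation}\label{eq:key}
\|\varphi_k(T_\alpha)\|\le\|T_\alpha^{(2)}\|,\qquad\text{and SAP implies }\|\varphi\|_{cb}\le1 .
\end{equation}

To apply (W) and (R) we place $E$ inside a C*-algebra. Let $H=\ell^2(\mathcal A\sqcup\mathcal X)=\ell^2(\mathcal A)\oplus\ell^2(\mathcal X)$, and for $T:\ell^2(\mathcal X)\to\ell^2(\mathcal A)$ let $\hat T=\begin{pmatrix}0&T\\0&0\end{pmatrix}\in B(H)$. Adding zero rows and columns does not change norms at any matrix level, so $\varphi$ may be regarded as a map on the subspace $\{\hat T:T\in E\}$ of $B(H)$ with the same norms $\|\varphi_k\|$. Fact (R) will produce an abstract representation of $B(H)$, whereas we want to see coordinates. The next lemma describes the part of a representation in which coordinates exist.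

\begin{lemma}\label{lem:rep}
Let $S$ be a nonempty set, $H=\ell^2(S)$, and $\pi$ a unital $*$-representation of $B(H)$ on $H_\pi$. There are a Hilbert space $\mathcal M$ (possibly zero) and an isometry $J:H\otimes\mathcal M\to H_\pi$ such that
\begin{itemize}
\item[(a)] $\pi(T)J=J(T\otimes1)$ for all $T\in B(H)$;
\item[(b)] if $F\subset S$ is finite and $T(H)\subset\ell^2(F)$, then $\pi(T)H_\pi\subset J(\ell^2(F)\otimes\mathcal M)$.
\end{itemize}
If $S$ is finite, then $J$ is unitary.
\end{lemma}

\begin{proof}
Let $e_{\beta\gamma}$ $(\beta,\gamma\in S)$ be the matrix units, fix $o\in S$, and put $\mathcal M=\pi(e_{oo})H_\pi$ and $J(\delta_\beta\otimes\mu)=\pi(e_{\beta o})\mu$. Since $\langle\pi(e_{\beta o})\mu,\pi(e_{\gamma o})\mu'\rangle=\langle\pi(e_{o\gamma}e_{\beta o})\mu,\mu'\rangle=\mathbf 1(\beta=\gamma)\langle\mu,\mu'\rangle$, the map $J$ extends to an isometry.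

(a) The operator $Te_{\beta o}$ has the single nonzero column $T\delta_\beta$, so $Te_{\beta o}=\sum_\gamma T(\gamma,\beta)e_{\gamma o}$ with convergence in norm. As $\pi$ is norm continuous, $\pi(T)J(\delta_\beta\otimes\mu)=\pi(Te_{\beta o})\mu=\sum_\gamma T(\gamma,\beta)\pi(e_{\gamma o})\mu=J(T\delta_\beta\otimes\mu)$.

(b) For $\zeta\in H_\pi$ we have $\pi(e_{o\beta})\zeta\in\mathcal M$, so $\pi(e_{\beta\beta})\zeta=\pi(e_{\beta o})\pi(e_{o\beta})\zeta\in J(\delta_\beta\otimes\mathcal M)$. Now use $T=\sum_{\beta\in F}e_{\beta\beta}T$. If $S$ is finite, (b) with $F=S$ and $T=1$ shows that $J$ is onto.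
\end{proof}

A vector $u\in\ell^2(S)\otimes\mathcal M$ is written $u=\sum_\beta\delta_\beta\otimes u(\beta)$ with $u(\beta)\in\mathcal M$, and is \emph{finitely supported} if $u(\beta)=0$ for all but finitely many $\beta$.

\begin{definition}\label{def:model}
A \emph{model of $\varphi$ with bound $\kappa$} consists of a Hilbert space $\mathcal M$ and vectors $w_1,w_2\in\ell^2(\mathcal X)\otimes\mathcal M$, $v_1,v_2\in\ell^2(\mathcal A)\otimes\mathcal M$ of norm at most $\sqrt\kappa$ such that
\begin{equation}\label{eq:model}
\varphi(\Gamma_\ell)_{ij}=\langle(\Gamma_\ell\otimes1)w_j,v_i\rangle=\sum_{\Phi(a',x')=\ell}\langle w_j(x'),v_i(a')\rangle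
\end{equation}
for all $\ell\in\mathcal L$ and $i,j\in\{1,2\}$.
\end{definition}

\begin{lemma}\label{lem:factor}
Suppose $\kappa=\|\varphi\|_{cb}<\infty$.
\begin{itemize}
\item[(a)] There are a unital $*$-representation $\pi$ of $B(H)$ on a Hilbert space $H_\pi$ and vectors $\tilde w_1,\tilde w_2,\tilde v_1,\tilde v_2\in H_\pi$ of norm at most $\sqrt\kappa$ with $\varphi(\Gamma_\ell)_{ij}=\langle\pi(\hat\Gamma_\ell)\tilde w_j,\tilde v_i\rangle$ for all $\ell,i,j$.
\item[(b)] If these vectors have the form $\tilde w_j=Jw_j'$, $\tilde v_i=Jv_i'$ with $J$ as in Lemma~\ref{lem:rep}, then the components $w_j$ of $w'_j$ in $\ell^2(\mathcal X)\otimes\mathcal M$ and $v_i$ of $v'_i$ in $\ell^2(\mathcal A)\otimes\mathcal M$ form a model with bound $\kappa$.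
\item[(c)] If $\mathcal A$ and $\mathcal X$ are finite, then $\varphi$ has a model with bound $\kappa$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By (W) and (R), $\varphi(T)=V^*\pi(\hat T)W$ for $T\in E$, with $V,W:\mathbb C^2\to H_\pi$ and $\|V\|\|W\|=\kappa$. Since $\varphi\neq0$, both $V$ and $W$ are nonzero, and replacing $(V,W)$ by $(\theta V,\theta^{-1}W)$ with $\theta=(\|W\|/\|V\|)^{1/2}$ makes both norms $\sqrt\kappa$. Let $\tilde w_j=W\varepsilon_j$ and $\tilde v_i=V\varepsilon_i$, where $\varepsilon_1,\varepsilon_2$ is the standard basis of $\mathbb C^2$.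

(b) By Lemma~\ref{lem:rep}(a), $\langle\pi(\hat\Gamma_\ell)Jw'_j,Jv'_i\rangle=\langle(\hat\Gamma_\ell\otimes1)w'_j,v_i'\rangle$. The operator $\hat\Gamma_\ell$ vanishes on $\ell^2(\mathcal A)$ and has range in $\ell^2(\mathcal A)$, so this equals $\langle(\Gamma_\ell\otimes1)w_j,v_i\rangle$. Passing to components does not increase norms.

(c) Here $J$ is unitary, so (b) applies.
\end{proof}

\section{The sum of coordinates and finite arrays}\label{sec:sum}

By \eqref{eq:key} and Lemma~\ref{lem:factor}(c), a violation in a finite array with SAP yields a model with bound $1$. Such a model is rigid, because three entries in \eqref{eq:phi} take the largest value that contractions and unit vectors allow.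

\begin{lemma}\label{lem:rigid}
Let $U$ be an operator between Hilbert spaces with $\|U\|\le1$, and let $\|w\|,\|v\|\le1$ and $\langle Uw,v\rangle=1$. Then $v=Uw$ and $w=U^*v$.
\end{lemma}

\begin{proof}
We have $\|Uw-v\|^2=\|Uw\|^2+\|v\|^2-2\le0$, and $\|w-U^*v\|^2=\|w\|^2+\|U^*v\|^2-2\le0$ because $\langle w,U^*v\rangle=1$.
\end{proof}

\begin{example}\label{ex:24dual}
In Example~\ref{ex:24} take the violation $(a,b,c,d)=(1,2,2,1)$, $(x,y,z,w)=(1,2,3,4)$, and suppose there is a model with bound $1$. Write $v_1=(\xi,\eta)$ with $\xi,\eta\in\mathcal M$; then $\|\xi\|^2+\|\eta\|^2=1$ because $\langle(\Gamma_p\otimes1)w_1,v_1\rangle=1$. Lemma~\ref{lem:rigid}, applied to the entries equal to $1$ in $\varphi(\Gamma_p)$, $\varphi(\Gamma_r)$, $\varphi(\Gamma_q)$, gives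
\[
\begin{aligned}
w_1&=(\Gamma_p\otimes1)^*v_1=(\xi,\eta,0,0),\\
w_2&=(\Gamma_r\otimes1)^*v_1=(0,0,\xi,\eta),\\
v_2&=(\Gamma_q\otimes1)w_1=(\eta,\xi).
\end{aligned}
\]
The label $s$ occurs only in the cell $(1,4)$ and $t$ only in $(2,3)$, so \eqref{eq:model} gives $0=\varphi(\Gamma_s)_{22}=\langle w_2(4),v_2(1)\rangle=\|\eta\|^2$ and $0=\varphi(\Gamma_t)_{22}=\langle w_2(3),v_2(2)\rangle=\|\xi\|^2$, a contradiction.

The last step used the positions of $s$ and $t$, which are unknown in general. A version that does not use them: all four vectors are rearrangements of $\xi,\eta$ and zeros, so all have coordinate sum $\xi+\eta$. Adding \eqref{eq:model} over all labels runs once over all cells. For $(i,j)=(1,1)$ the total is $\|\xi+\eta\|^2=1$, and for $(i,j)=(2,2)$ it is $\|\xi+\eta\|^2=0$.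
\end{example}

Accordingly, for finitely supported $w\in\ell^2(\mathcal X)\otimes\mathcal M$ and $v\in\ell^2(\mathcal A)\otimes\mathcal M$ put
\[
\sigma(w)=\sum_{x'}w(x'),\qquad\sigma(v)=\sum_{a'}v(a')\qquad\text{in }\mathcal M,
\]
and let $P_\ell$ be the projection onto $\ell^2(\mathcal X_\ell)\otimes\mathcal M$.

\begin{lemma}\label{lem:sigma}
Assume \emph{(i)}, and let $w,v$ be finitely supported.
\begin{itemize}
\item[(a)] $\sigma\big((\Gamma_\ell\otimes1)w\big)=\sigma(P_\ell w)$ and $\|(\Gamma_\ell\otimes1)w\|=\|P_\ell w\|$ for every $\ell$.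
\item[(b)] $\sum_\ell\langle(\Gamma_\ell\otimes1)w,v\rangle=\langle\sigma(w),\sigma(v)\rangle$, with finitely many nonzero terms.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By \eqref{eq:pp}, $(\Gamma_\ell\otimes1)w=\sum_{x'\in\mathcal X_\ell}\delta_{\tau_\ell(x')}\otimes w(x')$ with $\tau_\ell$ injective, while $P_\ell w=\sum_{x'\in\mathcal X_\ell}\delta_{x'}\otimes w(x')$.

(b) The $\ell$th term is the sum of $\langle w(x'),v(a')\rangle$ over the cells $(a',x')$ labeled $\ell$. Only finitely many cells contribute, and each cell has exactly one label, so the total is $\sum_{a',x'}\langle w(x'),v(a')\rangle=\langle\sigma(w),\sigma(v)\rangle$.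
\end{proof}

For a model with finitely supported vectors and any bound, Lemma~\ref{lem:sigma}(b) and \eqref{eq:phi} give
\begin{equation}\label{eq:gram}
\big(\langle\sigma(w_j),\sigma(v_i)\rangle\big)_{i,j}=\sum_\ell\varphi(\Gamma_\ell)=\begin{pmatrix}1&1\\1&0\end{pmatrix}.
\end{equation}
For a finite array this is $\varphi$ evaluated at the all-ones matrix $\sum_\ell\Gamma_\ell\in E$.

\begin{proposition}\label{prop:nomodel}
Assume \emph{(i)} and fix a violation \eqref{eq:violation}. Then $\varphi$ has no model with bound $1$ whose four vectors are finitely supported.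
\end{proposition}

\begin{proof}
Suppose there is one. If $w$ is one of the $w_j$, $v$ one of the $v_i$, and $\langle(\Gamma_\ell\otimes1)w,v\rangle=1$, then Lemma~\ref{lem:rigid} gives $v=(\Gamma_\ell\otimes1)w$ and $w=(\Gamma_\ell\otimes1)^*v=(\Gamma_\ell^*\Gamma_\ell\otimes1)w=P_\ell w$. Hence $\sigma(v)=\sigma(P_\ell w)=\sigma(w)$ by Lemma~\ref{lem:sigma}(a). By \eqref{eq:phi} and \eqref{eq:model} this applies to $(\ell,w,v)=(p,w_1,v_1)$, $(r,w_2,v_1)$ and $(q,w_1,v_2)$, so the four sums have a common value $\sigma_0$. Then every entry of the matrix \eqref{eq:gram} equals $\|\sigma_0\|^2$, so that $1=\|\sigma_0\|^2=0$.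
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:finite}]
Condition (i) holds by Lemma~\ref{lem:inj}. If (ii) fails, fix a violation. Then $\kappa=\|\varphi\|_{cb}\le1$ by \eqref{eq:key}, so Lemma~\ref{lem:factor}(c) gives a model with bound $1$. Its vectors are finitely supported because $\mathcal A$ and $\mathcal X$ are finite. This contradicts Proposition~\ref{prop:nomodel}.
\end{proof}

Finiteness entered twice: it made $J$ unitary, and it made $\sigma$ defined on all vectors. Section~\ref{sec:fibers} recovers both from a weaker hypothesis, and Section~\ref{sec:infinite} shows that some hypothesis is needed.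

\section{The quantitative gap}\label{sec:quant}

If $\|\varphi\|_{cb}$ is close to $1$, the identities of Lemma~\ref{lem:rigid} hold approximately, and on a finite index set $\sigma$ is bounded. So the four sums are close to each other, which \eqref{eq:gram} allows only to a limited extent.

\begin{proof}[Proof of Theorem~\ref{thm:quant}]
Since $\Phi$ is not lunar, $n,m\ge1$, and the factor in the theorem is at most $1+\frac1{32}<\sqrt2$. If (i) fails, take $\ell$ with $\|\Gamma_\ell\|\ge\sqrt2$ from Lemma~\ref{lem:inj}, and let $\alpha_\ell=1_{M_2}$ be the only nonzero coefficient. Then $\|T_\alpha^{(2)}\|=\|\Gamma_\ell\|^2\ge\sqrt2\,\|T_\alpha\|$.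

Now let (i) hold, fix a violation, and put $\kappa=\|\varphi\|_{cb}$. By (S), $\kappa=\|\varphi_2\|$, which is finite because $M_2\otimes E$ is finite-dimensional. Also $\kappa\ge1$, since $\|\Gamma_p\|=1$ and $\varphi(\Gamma_p)_{11}=1$. Take a model with bound $\kappa$ from Lemma~\ref{lem:factor}(c), and put $\delta=\sqrt{2(\kappa-1)}\,(\sqrt n+\sqrt m)$.

\emph{Claim: if $\|w\|,\|v\|\le\sqrt\kappa$ and $\langle(\Gamma_\ell\otimes1)w,v\rangle=1$, then $\|\sigma(v)-\sigma(w)\|\le\delta$.} Let $u=(\Gamma_\ell\otimes1)w$, so $\|u\|\le\sqrt\kappa$. Then $\|v-u\|^2=\|v\|^2+\|u\|^2-2\le2(\kappa-1)$. From $1\le\|u\|\|v\|$ we get $\|u\|^2\ge1/\kappa$, and Lemma~\ref{lem:sigma}(a) gives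
\[
\|w-P_\ell w\|^2=\|w\|^2-\|u\|^2\le\kappa-\frac1\kappa=(\kappa-1)\,\frac{\kappa+1}{\kappa}\le2(\kappa-1).
\]
By the Cauchy--Schwarz inequality, $\|\sigma(v')\|\le\sum_{a'}\|v'(a')\|\le\sqrt n\,\|v'\|$ on $\ell^2(\mathcal A)\otimes\mathcal M$, and in the same way $\|\sigma(w')\|\le\sqrt m\,\|w'\|$ on $\ell^2(\mathcal X)\otimes\mathcal M$. Since $\sigma(u)=\sigma(P_\ell w)$, we have $\sigma(v)-\sigma(w)=\sigma(v-u)-\sigma(w-P_\ell w)$, and the claim follows.

Apply the claim to $(p,w_1,v_1)$, $(r,w_2,v_1)$, $(q,w_1,v_2)$. Passing through $\sigma(v_1)$ and through $\sigma(w_1)$ respectively,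
\[
\|\sigma(w_2)-\sigma(w_1)\|\le2\delta,\qquad\|\sigma(v_2)-\sigma(v_1)\|\le2\delta .
\]
The inner product of these two differences is the alternating sum of the entries of \eqref{eq:gram}:
\[
\langle\sigma(w_2)-\sigma(w_1),\,\sigma(v_2)-\sigma(v_1)\rangle=0-1-1+1=-1 .
\]
Therefore $1\le4\delta^2=8(\kappa-1)(\sqrt n+\sqrt m)^2$, that is, $\kappa\ge1+\frac1{8(\sqrt n+\sqrt m)^2}$.

It remains to turn $\kappa$ into coefficients. By compactness of the unit sphere of $M_2\otimes E$, there is $T_\alpha$ with $\alpha_\ell\in M_2$, $\|T_\alpha\|=1$ and $\|\varphi_2(T_\alpha)\|=\|\varphi_2\|=\kappa$. By \eqref{eq:key}, $\|T_\alpha^{(2)}\|\ge\kappa\|T_\alpha\|$. For $n=m=4$ we have $8(\sqrt n+\sqrt m)^2=128$.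
\end{proof}

\section{Labels with finite fibers}\label{sec:fibers}

For infinite $\mathcal A\sqcup\mathcal X$ the isometry $J$ of Lemma~\ref{lem:rep} need not be onto, so the vectors of Lemma~\ref{lem:factor}(a) may have no coordinates at all; and even when they do, $\sigma$ need not be defined on them. One label with a finite fiber removes both obstacles: it places one of the four vectors among the finitely supported ones, and rigidity carries this to the other three.

\begin{proof}[Proof of Theorem~\ref{thm:fibers}]
Condition (i) holds by Lemma~\ref{lem:inj}. Suppose there is a violation \eqref{eq:violation} in which one of $p=\Phi(a,x)$, $q=\Phi(c,x)$, $r=\Phi(a,z)$ has a finite fiber. By \eqref{eq:key}, $\|\varphi\|_{cb}\le1$. Take $\pi$, $\tilde w_j$, $\tilde v_i$ from Lemma~\ref{lem:factor}(a), with norms at most $1$, and put $U_\ell=\pi(\hat\Gamma_\ell)$, so $\|U_\ell\|\le1$. By \eqref{eq:phi}, $\langle U_p\tilde w_1,\tilde v_1\rangle=\langle U_r\tilde w_2,\tilde v_1\rangle=\langle U_q\tilde w_1,\tilde v_2\rangle=1$, and Lemma~\ref{lem:rigid} gives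
\begin{equation}\label{eq:chain}
\begin{aligned}
\tilde v_2&=U_q\tilde w_1,&\qquad \tilde v_1&=U_p\tilde w_1,&\qquad \tilde v_1&=U_r\tilde w_2,\\
\tilde w_1&=U_q^*\tilde v_2,& \tilde w_1&=U_p^*\tilde v_1,& \tilde w_2&=U_r^*\tilde v_1.
\end{aligned}
\end{equation}
So in the chain $\tilde v_2,\tilde w_1,\tilde v_1,\tilde w_2$ each vector is obtained from each of its neighbors by some $U_\ell$ or $U_\ell^*$.

Let $J,\mathcal M$ be as in Lemma~\ref{lem:rep} with $S=\mathcal A\sqcup\mathcal X$, and let $D\subset H_\pi$ be the image under $J$ of the finitely supported vectors of $H\otimes\mathcal M$. The operators $\hat\Gamma_\ell$ and $\hat\Gamma_\ell^*$ send each basis vector to a basis vector or to $0$, so $\hat\Gamma_\ell\otimes1$ and $\hat\Gamma_\ell^*\otimes1$ preserve finite support. By Lemma~\ref{lem:rep}(a), $D$ is invariant under all $U_\ell$ and $U_\ell^*$. If $\ell$ has a finite fiber, the range of $\hat\Gamma_\ell$ lies in $\ell^2(F)$ for the finite set $F$ of rows containing $\ell$, and Lemma~\ref{lem:rep}(b) gives $U_\ell H_\pi\subset D$. The first line of \eqref{eq:chain}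 then shows that $\tilde v_2\in D$ if $q$ has a finite fiber, and $\tilde v_1\in D$ if $p$ or $r$ does. Moving along the chain, all four vectors lie in $D$. By Lemma~\ref{lem:factor}(b), $\varphi$ has a model with bound $1$ and finitely supported vectors, contradicting Proposition~\ref{prop:nomodel}.

If all fibers are finite, SAP therefore implies (i) and (ii). If $\mathcal A$ or $\mathcal X$ is finite, SAP implies (i), and under (i) a fiber meets each row and each column at most once, so all fibers are finite and (ii) follows again. The converse implication is Proposition~\ref{prop:lunar-sap}.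
\end{proof}

\section{A non-lunar map with SAP on infinite sets}\label{sec:infinite}

In Proposition~\ref{prop:lunar-sap}, SAP held because the pieces of $T_\alpha^{(2)}$ were submatrices of $T_\alpha$. In an infinite array there is room to arrange this by force: given any array satisfying (i), we adjoin new rows and columns that carry a copy of its coincidence pattern \eqref{eq:entries}. The zeros of the pattern must be filled with labels, and we use new ones. The enlarged array has new coincidences, so we repeat the step infinitely often. Since $\alpha$ is finitely supported, the new labels at late stages have coefficient $0$ and act as genuine zeros.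

\begin{proof}[Proof of Theorem~\ref{thm:infinite}]
\emph{Construction.} Let $\mathcal A_0,\mathcal X_0$ be sets with $|\mathcal A_0|=|\mathcal A|$ and $|\mathcal X_0|=|\mathcal X|$. Let $\Phi_0$ agree with the array of Example~\ref{ex:24} on two rows and four columns, and give each remaining cell its own label, used only there. Then $\Phi_0$ satisfies (i) and violates (ii).

Given $\Phi_n$ on $\mathcal A_n\times\mathcal X_n$ satisfying (i), let $\mathcal A_{n+1}=\mathcal A_n\sqcup R_n$ and $\mathcal X_{n+1}=\mathcal X_n\sqcup C_n$, where $R_n$ is a copy of $\mathcal A_n^2$ and $C_n$ is a copy of $\mathcal X_n^2$. Let $\Phi_{n+1}$ extend $\Phi_n$, with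
\[
\Phi_{n+1}\big((a,a'),(x,x')\big)=\Phi_n(a,x)\quad\text{if }\Phi_n(a,x)=\Phi_n(a',x')
\]
for $(a,a')\in R_n$, $(x,x')\in C_n$. Every other new cell receives its own \emph{fresh} label, which is not in the range of $\Phi_n$ and is used only once in $\Phi_{n+1}$.

\emph{$\Phi_{n+1}$ satisfies \textup{(i)}.} A fresh label occurs once. A label $\ell$ from the range of $\Phi_n$ occurs only in $\mathcal A_n\times\mathcal X_n$, where (i) holds, and in $R_n\times C_n$; these two blocks share no row and no column. If $\ell$ occurs in row $(a,a')\in R_n$ at columns $(x,x')$ and $(y,y')$, then $\Phi_n(a,x)=\ell=\Phi_n(a,y)$ and $\Phi_n(a',x')=\ell=\Phi_n(a',y')$, so $(x,x')=(y,y')$. If $\ell$ occurs in column $(x,x')\in C_n$ at rows $(a,a')$ and $(b,b')$, then $\Phi_n(a,x)=\ell=\Phi_n(b,x)$ and $\Phi_n(a',x')=\ell=\Phi_n(b',x')$, so $(a,a')=(b,b')$.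

Let $\mathcal A_\infty=\bigcup_n\mathcal A_n$, $\mathcal X_\infty=\bigcup_n\mathcal X_n$, and let $\Phi$ be the common extension of the $\Phi_n$. An infinite set has the same cardinality as its square and as a countable union of copies of itself, so $|\mathcal A_\infty|=|\mathcal A|$ and $|\mathcal X_\infty|=|\mathcal X|$, and $\Phi$ can be transported to $\mathcal A\times\mathcal X$. Any two cells lie in some $\mathcal A_n\times\mathcal X_n$, so $\Phi$ satisfies (i) and the $\Gamma_\ell$ are contractions. It is not lunar because it extends $\Phi_0$.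

\emph{SAP.} Let $\alpha$ be supported in a finite set $F$ of labels, and choose $n_0$ such that every $\ell\in F$ in the range of $\Phi$ lies in the range of $\Phi_{n_0}$. Let $n\ge n_0$ and consider the entry of $T_\alpha$ in row $(a,a')\in R_n$ and column $(x,x')\in C_n$. If $\Phi_n(a,x)=\Phi_n(a',x')$, the entry is $\alpha_{\Phi(a,x)}$. Otherwise the label of the cell is fresh: it lies in the range of $\Phi$ but not in that of $\Phi_{n_0}$, so it is not in $F$ and the entry is $0$. By \eqref{eq:entries}, the submatrix of $T_\alpha$ on $R_n\times C_n$ is the submatrix of $T_\alpha^{(2)}$ on $\mathcal A_n^2\times\mathcal X_n^2$, whose norm is therefore at most $\|T_\alpha\|$. The sets $\mathcal A_n^2$ and $\mathcal X_n^2$ increase to $\mathcal A_\infty^2$ and $\mathcal X_\infty^2$, so the corresponding projections converge strongly to the identity and these submatrices converge strongly to the bounded operator $T_\alpha^{(2)}$. Hence $\|T_\alpha^{(2)}\|\le\|T_\alpha\|$.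
\end{proof}

\begin{remark}\label{rem:escape}
The example shows how the argument of Section~\ref{sec:sum} breaks down. Every label of $\Phi$ has an infinite fiber, as the label of $(a,x)\in\mathcal A_n\times\mathcal X_n$ reappears at $((a,a),(x,x))\in R_k\times C_k$ for all $k\ge n$. Fix a violation in $\Phi_0$. The rows $(a,b),(c,d)\in R_n$ and the columns $(x,y),(z,w)\in C_n$ carry the labels $\begin{pmatrix}p&r\\q&u_n\end{pmatrix}$ with $u_n$ fresh at that stage. The corresponding basis vectors satisfy \eqref{eq:model} with $\mathcal M=\mathbb C$ for every $\ell\ne u_n$, and all have coordinate sum $1$. The label $u_n$ is the one that restores the balance in Lemma~\ref{lem:sigma}(b), but the $u_n$ are pairwise distinct, so each fixed $\ell$ equals $u_n$ for at most one $n$: the missing mass escapes to infinity.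
\end{remark}

\begin{remark}\label{rem:restrict}
The lunar condition passes to subarrays, but SAP does not: the map of Theorem~\ref{thm:infinite} has SAP and contains the array of Example~\ref{ex:24}, which does not.
\end{remark}

\begin{thebibliography}{9}

\bibitem{HQW}
Yong Han, Yanqi Qiu, Zipeng Wang,
\emph{Self-absorption of Hankel systems on monoids --a seemingly universal property},
arXiv:2407.01048 (2024).

\bibitem{Paulsen}
V. Paulsen,
\emph{Completely Bounded Maps and Operator Algebras},
Cambridge University Press, 2002.

\end{thebibliography}
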